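# Hyperplane sections, log canonical thresholds and Monge–Ampère masses: an inequality asked for by Pham

## Isolated singularities, thresholds and Lelong numbers

Throughout, $n\ge 2$ and psh means plurisubharmonic. We normalize $dd^c=\frac i\pi\partial\bar\partial$, so that $dd^c\log|\ell|=[\ell=0]$ (the current of integration) for every nonzero linear form $\ell$. In one variable this reads $dd^c\log|t|=\delta_0$.

**Definition 1 (isolated singularity).** A psh function $\varphi$ on a neighborhood of $0\in\mathbf C^n$ has an *isolated singularity* at $0$ if $\varphi(0)=-\infty$ and $\varphi$ is locally bounded on a punctured neighborhood of $0$.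

By upper semicontinuity $\limsup_{z\to0}\varphi(z)\le\varphi(0)=-\infty$, so $\varphi(z)\to-\infty$ as $z\to 0$. The function $\log|z|$ is an example. The function $\log|z_1|$ is not, because $n\ge2$ and it equals $-\infty$ on a whole hyperplane. The main source of examples is this: if $f_1,\dots,f_N$ are holomorphic with $0$ as their only common zero near $0$, then $\varphi=\frac12\log\sum_i|f_i|^2$ has an isolated singularity. It differs from $\log\max_i|f_i|$ by a number between $0$ and $\frac12\log N$, and we pass freely between the two. I call the $f_i$ the generators. If $H\ni 0$ is a hyperplane, then $\varphi|_H$ again has an isolated singularity, in $H\cong\mathbf C^{n-1}$.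

**Definition 2 (log canonical threshold).** For $\varphi$ psh near $0$,
$$\operatorname{lct}(\varphi)=\sup\{c>0: e^{-2c\varphi}\text{ is integrable on some neighborhood of }0\}.$$

Since $\varphi$ is bounded above near $0$, integrability for $c$ implies integrability for every smaller positive exponent. Also, if $u\le v+O(1)$, then $e^{-2cv}\le \text{const}\cdot e^{-2cu}$, hence
$$u\le v+O(1)\ \Longrightarrow\ \operatorname{lct}(u)\le\operatorname{lct}(v).\tag{1}$$

*Example.* For $\alpha_1,\dots,\alpha_m>0$ let $\psi=\max_i\alpha_i\log|z_i|$ on $\mathbf C^m$. Then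
$$\operatorname{lct}(\psi)=\tau:=\sum_i\frac1{\alpha_i}.\tag{2}$$
Indeed, for $0<r\le1$ the set $\{\psi<\log r\}$ is the polydisc with radii $r^{1/\alpha_i}$, of volume $\pi^m r^{2\tau}$. Slicing by the value $\log r$ of $\psi$,
$$\int_{\{\psi<\log r_0\}}e^{-2s\psi}\,dV=\int_0^{r_0}r^{-2s}\,d(\pi^mr^{2\tau})=2\tau\pi^m\int_0^{r_0}r^{2\tau-2s-1}\,dr,$$
which is finite exactly when $s<\tau$. With all $\alpha_i=1$ and (1) we get $\operatorname{lct}(\log|z|)=m$ on $\mathbf C^m$.

**Definition 3 (hyperplane threshold).** $\operatorname{lct}_{n-1}(\varphi)$ is the supremum of $\operatorname{lct}(\varphi|_H)$, computed in $H\cong\mathbf C^{n-1}$, over all complex hyperplanes $H\ni0$.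

*Example.* Let $\varphi=\log\max(|x|^a,|y|^b)+O(1)$ on $\mathbf C^2$ with integers $1\le a\le b$. On the line $y=mx$, $\varphi$ is $a\log|x|+O(1)$, with threshold $1/a$. On the line $x=0$ it is $b\log|y|+O(1)$, with threshold $1/b\le 1/a$. So $\operatorname{lct}_1(\varphi)=1/a$.

**Definition 4 (Lelong numbers).** For $0\le k\le n$ and $\varphi$ with isolated singularity,
$$e_k(\varphi)=\lim_{r\to0}\int_{\{|z|<r\}}(dd^c\varphi)^k\wedge(dd^c\log|z|)^{n-k},$$
the Lelong number at $0$ of the current $(dd^c\varphi)^k$; this current is well defined because $\varphi$ is locally bounded outside $0$. The normalization gives $e_k(\log|z|)=1$ for all $k$.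

Thus $e_0=1$, and $e_n(\varphi)$ is the mass of $(dd^c\varphi)^n$ at the point $0$. The number $e_1(\varphi)$ is the usual Lelong number, for which we recall the textbook facts
$$e_1(\varphi)=\liminf_{z\to0}\frac{\varphi(z)}{\log|z|},\qquad \varphi\le e_1(\varphi)\log|z|+O(1).\tag{3}$$

*Examples.* For $\lambda>0$, $e_k(\lambda\log|z|)=\lambda^k$. For $\varphi=\log\max(|x|^a,|y|^b)+O(1)$ with $a\le b$: we have $\varphi\le a\log|z|+O(1)$, so the liminf in (3) is at least $a$, and along the $x$-axis the quotient tends to $a$; hence $e_1(\varphi)=a$.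

**Standing assumption.** We assume $e_k(\varphi)>0$ for $1\le k\le n$, so that the quotients $e_{k-1}(\varphi)/e_k(\varphi)$ are positive real numbers. This excludes, for instance, $\varphi=-(-\log|z|)^{1/2}$. It is psh for $|z|<1$, because $t\mapsto-(-t)^{1/2}$ is convex and increasing on $t<0$, and it has an isolated singularity; but $\varphi/\log|z|=(-\log|z|)^{-1/2}\to0$, so $e_1(\varphi)=0$.

**Definition 5 (the exponent $L$).** $L(\varphi)=\inf\{L>0:\varphi\ge L\log|z|-O(1)\text{ near }0\}\in(0,\infty]$.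

*Example.* For $\psi=\max_i\alpha_i\log|z_i|$ put $A=\max_i\alpha_i$. Near $0$ we have $|z_i|^A\le|z_i|^{\alpha_i}\le e^\psi$, so $\psi\ge A\log|z|-O(1)$. On the $z_i$-axis $\psi=\alpha_i\log|z_i|$, so no $L<\alpha_i$ is admissible. Hence $L(\psi)=A$. (That $L(\varphi)>0$ in general will follow from $e_1(\varphi)>0$; see the proof of Theorem 1.)

## Pham's inequality and what replaces it

The Demailly–Pham theorem says that for every $\varphi$ as above
$$\operatorname{lct}(\varphi)\ \ge\ \frac{e_{n-1}(\varphi)}{e_n(\varphi)}+\frac{e_{n-2}(\varphi)}{e_{n-1}(\varphi)}+\cdots+\frac1{e_1(\varphi)}.\tag{4}$$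
One would like to separate the first term from the others and let a hyperplane section account for the rest. This is a question of Hoang Hiep Pham, recorded in Dano Kim, "On a question of Teissier", arXiv:2010.06527 (2020): for every psh $\varphi$ with isolated singularity at $0\in\mathbf C^n$ and $e_k(\varphi)>0$ for $1\le k\le n$, do we have
$$\operatorname{lct}(\varphi)\ \ge\ \operatorname{lct}_{n-1}(\varphi)+\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ ?\tag{5}$$

The answer is no. The inequality holds for $n=2$ and fails for every $n\ge3$. In $\mathbf C^3$ a counterexample is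
$$\varphi=\tfrac12\log\big(|x^3|^2+|xy|^2+|y^2|^2+|xz^2|^2+|z^4|^2\big),\tag{6}$$
for which $\operatorname{lct}(\varphi)=\frac54$, $\operatorname{lct}_2(\varphi)=1$ and $e_2(\varphi)/e_3(\varphi)\ge\frac5{18}>\frac14$. We prove three statements.

**Theorem 1.** Let $n\ge2$, let $\varphi$ be psh with isolated singularity at $0$, and let $H=\{\ell=0\}\ni0$ be a hyperplane. If $\varphi\ge L\log|\ell|-C$ near $0$ with $L>0$, then $\operatorname{lct}(\varphi)\ge\operatorname{lct}(\varphi|_H)+\frac1L$. In particular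
$$\operatorname{lct}(\varphi)\ge\operatorname{lct}_{n-1}(\varphi)+\frac1{L(\varphi)}\qquad(1/\infty:=0).\tag{7}$$
Equality holds in (7) for every $\varphi$ in Theorem 2, where $L(\varphi)=2qc$. Moreover $\frac1{L(\varphi)}\le\frac{e_{n-1}(\varphi)}{e_n(\varphi)}$, so (5) does hold whenever $e_n(\varphi)=L(\varphi)e_{n-1}(\varphi)$.

**Theorem 2.** For $n\ge3$ and integers $q\ge1$, $c\ge2$, take coordinates $(x,y,z,w)$ on $\mathbf C^n$ with $w=(w_1,\dots,w_{n-3})$ (no $w$ if $n=3$), and let
$$\varphi=\tfrac12\log\Big(|x^{2q+c-1}|^2+|x^qy^q|^2+|y^{2q}|^2+|x^{2q-1}z^c|^2+|z^{2qc}|^2+\sum_j|w_j|^2\Big).\tag{8}$$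
Then $\varphi$ has an isolated singularity at $0$, $e_k(\varphi)\ge1$ for all $k$, and
$$\operatorname{lct}_{n-1}(\varphi)=\tfrac1q+n-3,\qquad\operatorname{lct}(\varphi)=\operatorname{lct}_{n-1}(\varphi)+\frac1{2qc},\qquad\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ge\frac{\rho}{2qc},\quad\rho=\frac{2q(4q+c-1)}{8q^2+c-1}>1.$$
Hence $\operatorname{lct}(\varphi)<\operatorname{lct}_{n-1}(\varphi)+e_{n-1}(\varphi)/e_n(\varphi)$.

The function (6) is the case $n=3$, $q=1$, $c=2$.

**Theorem 3.** Let $n\ge3$. The set of real $\lambda$ such that $\operatorname{lct}(\varphi)\ge\operatorname{lct}_{n-1}(\varphi)+\lambda\,e_{n-1}(\varphi)/e_n(\varphi)$ for all $\varphi$ as in the question is exactly $(-\infty,0]$. For $n=2$ it is $(-\infty,1]$.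

## Comparison, colength and extension: the facts used

**(F1) Monotone continuity** (Demailly, *Complex Analytic and Differential Geometry*, Ch. III §4). Mixed Monge–Ampère products of at most $m$ psh functions in dimension $m$, locally bounded outside a point, are well defined, and they are weakly continuous along decreasing sequences.

**(F2) Comparison** (ibid., Ch. III §7, second comparison theorem). Let $u_j,v_j$ be psh with isolated singularities at $0$, $u_j(0)=-\infty$, and suppose $\limsup v_j/u_j\le l_j<\infty$ as $z\to0$ with $u_j(z)>-\infty$. Then the Lelong number at $0$ of $\bigwedge dd^cv_j$ is at most $\prod l_j$ times that of $\bigwedge dd^cu_j$.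

The form we use most is
$$u\le v+O(1)\ \Longrightarrow\ e_k(u)\ge e_k(v).\tag{9}$$
Indeed $u(z)\to-\infty$, so near $0$ we may divide $v\ge u-C$ by the negative number $u$ and get $v/u\le1+C/|u|\to1$; take all $l_j=1$. More singular functions have larger Lelong numbers. In particular, $e_k$ does not change when a bounded term is added.

**(F3) Colength** (ibid., Ch. III; King's formula). If $f:(\mathbf C^m,0)\to(\mathbf C^m,0)$ is a finite holomorphic germ, then $e_m(\log|f|)=\dim\mathcal O_m/(f_1,\dots,f_m)$. By (9) the choice of norm on $\mathbf C^m$ is irrelevant. To compute such dimensions we use that, if $(gh,f_2,\dots,f_m)$ has finite colength, then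
$$\dim\mathcal O_m/(gh,f_2,\dots,f_m)=\dim\mathcal O_m/(g,f_2,\dots,f_m)+\dim\mathcal O_m/(h,f_2,\dots,f_m).\tag{10}$$
Here is why. If $g$ or $h$ is a unit, the claim is trivial. Otherwise $(g,f_2,\dots,f_m)$ contains $(gh,f_2,\dots,f_m)$, so it has finite colength, and $g,f_2,\dots,f_m$ is a regular sequence in any order. So $g$ is not a zero divisor modulo $(f_2,\dots,f_m)$. Consider
$$\mathcal O/(h,f_2,\dots)\xrightarrow{\ \cdot g\ }\mathcal O/(gh,f_2,\dots)\longrightarrow\mathcal O/(g,f_2,\dots)\longrightarrow0 .$$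
This is exact. The first map is injective: if $ga=bgh$ modulo $(f_2,\dots)$, then $g(a-bh)\in(f_2,\dots)$, hence $a-bh\in(f_2,\dots)$, that is, $a\in(h,f_2,\dots)$. Adding dimensions gives (10).

*Example.* $e_2(\log|(x^a,y^b)|)=\dim\mathbf C\{x,y\}/(x^a,y^b)=ab$.

**(F4) Ohsawa–Takegoshi** (Demailly–Kollár, *Ann. Sci. ENS* 34 (2001), Thm 2.1; Ohsawa, Manivel). Let $\Omega\subset\mathbf C^n$ be bounded pseudoconvex, $H=\{\ell=0\}$ a hyperplane with $\ell$ normalized (coefficient vector of length $1$), and $\beta<1$. There is $C_\beta$ such that for every psh $\psi$ on $\Omega$ and every holomorphic $f$ on $\Omega\cap H$ with $\int_{\Omega\cap H}|f|^2e^{-\psi}<\infty$, there is a holomorphic extension $F$ of $f$ to $\Omega$ with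
$$\int_\Omega|F|^2|\ell|^{-2\beta}e^{-\psi}\le C_\beta\int_{\Omega\cap H}|f|^2e^{-\psi}.$$

## Dimension two, and the direction of the Demailly–Pham bound

Two cases by hand. For $\varphi=\log|z|$ in $\mathbf C^n$, the restriction to $H$ is $\log|z|$ on $\mathbf C^{n-1}$, so (5) reads $n\ge(n-1)+1$: equality. For $\varphi=\log|(x^a,y^b)|$ in $\mathbf C^2$ with $a\le b$, we have computed $\operatorname{lct}=\frac1a+\frac1b$, $\operatorname{lct}_1=\frac1a$, $e_1=a$, $e_2=ab$. So $e_1/e_2=\frac1b$, and again (5) is an equality.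

**All of dimension two.** The purpose of this paragraph is to prove (5) for $n=2$. Let $H\ni0$ be a line with linear coordinate $t$. By (3), $\varphi|_H\le e_1(\varphi)\log|t|+O(1)$, so by (1) and (2) in one variable $\operatorname{lct}(\varphi|_H)\le1/e_1(\varphi)$. Hence $\operatorname{lct}_1(\varphi)\le1/e_1(\varphi)$, and (4) gives
$$\operatorname{lct}(\varphi)\ \ge\ \frac1{e_1(\varphi)}+\frac{e_1(\varphi)}{e_2(\varphi)}\ \ge\ \operatorname{lct}_1(\varphi)+\frac{e_1(\varphi)}{e_2(\varphi)}.\tag{11}$$

**Where this stops.** The sensible plan for $n=3$ is the same: start from $\operatorname{lct}(\varphi)\ge\frac{e_2}{e_3}+\big(\frac{e_1}{e_2}+\frac1{e_1}\big)$ and show $\operatorname{lct}(\varphi|_H)\le\frac{e_1(\varphi)}{e_2(\varphi)}+\frac1{e_1(\varphi)}$. On a line we had an upper bound for the threshold in terms of the Lelong number. On a plane, the Demailly–Pham theorem applied to $\varphi|_H$ bounds $\operatorname{lct}(\varphi|_H)$ from *below* by quotients of Lelong numbers, which is the wrong direction.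 The upper bound that we need is in fact false for (6); we check this once $e_2$ is under control (Remark 1).

## Extension from a hyperplane gains $1/L$

The other natural attack is to extend the function $1$ from $H$ with (F4), and to use the weight $|\ell|^{-2\beta}$ to gain something beyond $\operatorname{lct}(\varphi|_H)$. This proves Theorem 1.

**Step 1: the gain from one hyperplane.** Multiplying $\ell$ by a constant only changes $C$ in the hypothesis, so let $\ell$ be normalized. Let $0<c'<\operatorname{lct}(\varphi|_H)$ and $0\le c''<1/L$, and put $\beta=c''L<1$. Choose a ball $B$ around $0$, so small that $\varphi$ is psh on $B$, the inequality $\varphi\ge L\log|\ell|-C$ holds on $B$, and $\int_{B\cap H}e^{-2c'\varphi}<\infty$. Apply (F4) with $f=1$ and $\psi=2c'\varphi$: there is $F\in\mathcal O(B)$ with $F|_H=1$ and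
$$\int_B|F|^2|\ell|^{-2\beta}e^{-2c'\varphi}<\infty.$$
Since $F(0)=1$, we have $|F|\ge\frac12$ near $0$. The hypothesis gives $e^{-2c''\varphi}\le C'|\ell|^{-2c''L}=C'|\ell|^{-2\beta}$ with $C'=e^{2c''C}$. Therefore, near $0$,
$$e^{-2(c'+c'')\varphi}\le4C'\,|F|^2|\ell|^{-2\beta}e^{-2c'\varphi},$$
and the right side is integrable. So $\operatorname{lct}(\varphi)\ge c'+c''$. Letting $c'\to\operatorname{lct}(\varphi|_H)$ and $c''\to1/L$ gives $\operatorname{lct}(\varphi)\ge\operatorname{lct}(\varphi|_H)+\frac1L$.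

With $c''=0$ and $\beta=0$ the same argument uses no hypothesis on $L$. So for every $\varphi$ and every $H$ we have $\operatorname{lct}(\varphi)\ge\operatorname{lct}(\varphi|_H)$, hence
$$\operatorname{lct}(\varphi)\ge\operatorname{lct}_{n-1}(\varphi).\tag{12}$$

**Step 2: all hyperplanes at once.** This step proves (7). First, $L(\varphi)>0$: if $\varphi\ge L\log|z|-C$, then (9) gives $e_1(\varphi)\le e_1(L\log|z|)=L$, so $L(\varphi)\ge e_1(\varphi)>0$. If $L(\varphi)=\infty$, (7) is (12). Otherwise let $\varphi\ge L\log|z|-C$. For normalized $\ell$ we have $|\ell(z)|\le|z|$, so $\varphi\ge L\log|\ell|-C$ for every normalized $\ell$. By Step 1, $\operatorname{lct}(\varphi)\ge\operatorname{lct}(\varphi|_H)+\frac1L$ for every $H$. Take the supremum over $H$, then the infimum over the admissible $L$.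

**Step 3: comparison with $e_{n-1}/e_n$.** If $\varphi\ge L\log|z|-C$, dividing by $L\log|z|<0$ gives $\limsup_{z\to0}\varphi/(L\log|z|)\le1$. Apply (F2) with $(v_j)=(\varphi,\dots,\varphi,\varphi)$ and $(u_j)=(\varphi,\dots,\varphi,L\log|z|)$, all $l_j=1$. The Lelong number of $(dd^c\varphi)^{n-1}\wedge dd^c(L\log|z|)$ at $0$ is $L\,e_{n-1}(\varphi)$ by definition of $e_{n-1}$. So
$$e_n(\varphi)\le L\,e_{n-1}(\varphi),\qquad\text{hence}\qquad\frac1{L(\varphi)}\le\frac{e_{n-1}(\varphi)}{e_n(\varphi)}.\tag{13}$$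
If $e_n(\varphi)=L(\varphi)e_{n-1}(\varphi)$, the gain $1/L(\varphi)$ in (7) is exactly $e_{n-1}(\varphi)/e_n(\varphi)$, and (5) holds. Theorem 1 is proved, except for the equality statement, which is Step 2 of the proof of Theorem 2. $\square$

**Where this stops.** By (13), the gain $1/L(\varphi)$ is *at most* the quotient that (5) asks for. The method proves (5) only when $e_n=L\,e_{n-1}$. This also tells us what a counterexample can look like: a $\varphi$ for which (7) is an equality, while $e_n(\varphi)<L(\varphi)e_{n-1}(\varphi)$.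

## Cutting a corner that the threshold does not see

Take $n=3$, and start from a weighted homogeneous model
$$\varphi_0=\log\max(|x|^{2q},|y|^{2q},|z|^{2qc}),$$
where $x,y$ have weight $1$ and $z$ has weight $1/c$. By (2), $\operatorname{lct}(\varphi_0)=\frac1q+\frac1{2qc}$. By Definition 5, $L(\varphi_0)=2qc$, and by (F3), $e_3(\varphi_0)=8q^3c$. On a plane $z=l_0(x,y)$ we have $|l_0|^{2qc}\le C\max(|x|,|y|)^{2q}$, so the section is $\log\max(|x|^{2q},|y|^{2q})+O(1)$, with $e_2=4q^2$. The quotient $4q^2/(8q^3c)$ is $1/L(\varphi_0)$: there is no slack in (13) to be seen here.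

Now change the generators without moving the thresholds. Two bounds pin them:

* If every generator keeps weight at least $2q$, then $\varphi\le\varphi_0+O(1)$, and $\operatorname{lct}(\varphi)\le\frac1q+\frac1{2qc}$ by (1).
* If $x^qy^q$ is among the generators, then $\varphi\ge q\log|xy|$ on $z=0$, and already this one generator gives $\operatorname{lct}(\varphi|_{z=0})\ge\frac1q$.

So we may add $x^qy^q$, and then we are free to remove $x^{2q}$. We replace it by $x^{2q-1}z^c$, which still has weight exactly $2q$, and by a high power of $x$ that keeps the singularity isolated. On a generic plane, $z$ is a linear form in $x,y$ and counts like a variable of weight $1$. So $x^{2q-1}z^c$ behaves there like a form of degree $2q-1+c$, larger than $2q$. The section becomes noticeably more singular near the $x$-axis, while in $\mathbf C^3$ the replacement is cheap. This suggests the power $x^{2q+c-1}$, and we arrive at (8). The proof will show the following growth relative to the model: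
$$e_2(\varphi)\ge4q^2\Big(1+\frac{c-1}{4q}\Big),\qquad e_3(\varphi)\le8q^3c\Big(1+\frac{c-1}{8q^2}\Big).$$
Since $4q<8q^2$, the bound for $e_2$ grows by the larger factor, and $\rho$ is the quotient of the two brackets.

One tool is missing. To bound $e_{n-1}/e_n$ from below we need a *lower* bound for $e_{n-1}(\varphi)$ from hyperplane sections.

## Generic sections bound $e_{n-1}$ from below

Let $\sigma$ be the invariant probability measure on the unit sphere $S\subset\mathbf C^n$. For $a\in S$ put $\ell_a(Z)=\langle Z,a\rangle$ and $H_a=\{\ell_a=0\}$. "Almost every hyperplane" means $H_a$ for $\sigma$-almost every $a$.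

**Lemma.** Let $\varphi=\frac12\log\sum_i|f_i|^2$, where the $f_i$ are finitely many holomorphic functions whose only common zero near $0$ is $0$. If $e_{n-1}(\varphi|_H)\ge A$ for almost every hyperplane $H\ni0$, then $e_{n-1}(\varphi)\ge A$.

**Step 1: $\log|Z|$ is an average of $\log|\ell_a|$.** For $Z\ne0$, unitary invariance gives
$$\int_S\log|\ell_a(Z)|\,d\sigma(a)=\log|Z|+\kappa,\qquad\kappa=\int_S\log|a_1|\,d\sigma(a).\tag{14}$$
The constant $\kappa$ is finite: $\log|z_1|$ is integrable on the unit ball, and in polar coordinates $z=ta$ we have $\log|z_1|=\log t+\log|a_1|$, so $\log|a_1|$ is integrable on $S$.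

**Step 2: a Crofton formula for smooth approximations.** Put $\varphi_\varepsilon=\frac12\log(\sum_i|f_i|^2+\varepsilon^2)$. These are smooth psh functions that decrease to $\varphi$ as $\varepsilon\downarrow0$. Let $0\le\chi\le1$ be a test function supported in a small ball $B_r$, $r<1$, with $\chi(0)=1$. I claim
$$\int\chi\,(dd^c\varphi_\varepsilon)^{n-1}\wedge dd^c\log|Z|=\int_Sd\sigma(a)\int_{H_a}\chi\,(dd^c\varphi_\varepsilon|_{H_a})^{n-1}.\tag{15}$$
Since $(dd^c\varphi_\varepsilon)^{n-1}$ is smooth and closed, integration by parts turns the left side into $\int\log|Z|\,dd^c\chi\wedge(dd^c\varphi_\varepsilon)^{n-1}$. Insert (14). The constant contributes $\kappa\int dd^c\chi\wedge(dd^c\varphi_\varepsilon)^{n-1}=0$ by Stokes. Fubini applies: $dd^c\chi\wedge(dd^c\varphi_\varepsilon)^{n-1}$ has bounded coefficients, and for $|Z|<1$ we have $\log|\ell_a(Z)|\le0$, so $\int_S\big|\log|\ell_a(Z)|\big|\,d\sigma(a)=-\log|Z|-\kappa$, which is integrable on $B_r$. So the left side of (15) equals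
$$\int_Sd\sigma(a)\int\log|\ell_a|\,dd^c\chi\wedge(dd^c\varphi_\varepsilon)^{n-1}.$$
Integrating by parts back, with $dd^c\log|\ell_a|=[H_a]$, gives (15).

**Step 3: the limit $\varepsilon\to0$.** We pass from $\varphi_\varepsilon$ to $\varphi$ on both sides. By (F1) in $\mathbf C^n$, the left side of (15) tends to $\int\chi\,(dd^c\varphi)^{n-1}\wedge dd^c\log|Z|$. By (F1) in $H_a$, for each $a$ the inner integral on the right tends to
$$\int_{H_a}\chi\,(dd^c\varphi|_{H_a})^{n-1}\ \ge\ e_{n-1}(\varphi|_{H_a}),$$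
because $\chi\ge0$, $\chi(0)=1$, and the mass of this measure at $0$ is $e_{n-1}(\varphi|_{H_a})$. The inner integrals are nonnegative, so Fatou's lemma gives
$$\int_{B_r}(dd^c\varphi)^{n-1}\wedge dd^c\log|Z|\ \ge\ \int\chi\,(dd^c\varphi)^{n-1}\wedge dd^c\log|Z|\ \ge\ \int_Se_{n-1}(\varphi|_{H_a})\,d\sigma(a)\ \ge\ A,$$
where, to avoid any measurability question for the third expression, one reads it as $\int_S\liminf_{\varepsilon\to 0}$ of the inner integrals, a function that is $\ge A$ for almost every $a$. Let $r\to0$: the left side tends to $e_{n-1}(\varphi)$. $\square$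

## Thresholds and masses of the family (8)

We prove Theorem 2, working in the unit polydisc with $Z=(x,y,z,w)$. Up to a bounded term, $\varphi$ is the logarithm of the maximum of the moduli of the generators. If the generators $x^{2q+c-1},y^{2q},z^{2qc},w_j$ all vanish, then $Z=0$; so $0$ is the only singularity. All generators vanish at $0$, so $\varphi\le\log|Z|+O(1)$, and (9) gives $e_k(\varphi)\ge1$ for all $k$. In particular the standing assumption holds.

**Step 1: upper bound for $\operatorname{lct}(\varphi)$.** We bound $\varphi$ above by a weighted homogeneous function. Let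
$$\psi=\max\big(2q\log|x|,\,2q\log|y|,\,2qc\log|z|,\,\log|w_1|,\dots,\log|w_{n-3}|\big),$$
and put $M=\max(|x|,|y|,|z|^c)\le1$. For a monomial, $|x^iy^jz^k|\le M^{i+j+k/c}$. For the generators $x^{2q+c-1}$, $x^qy^q$, $y^{2q}$, $x^{2q-1}z^c$, $z^{2qc}$, the exponent $i+j+k/c$ is $2q+c-1,\ 2q,\ 2q,\ 2q,\ 2q$. So each of them is bounded by $M^{2q}\le e^\psi$, and $\varphi\le\psi+O(1)$. By (1) and (2),
$$\operatorname{lct}(\varphi)\le\operatorname{lct}(\psi)=\tau:=\frac1q+\frac1{2qc}+n-3.\tag{16}$$

**Step 2: both thresholds.** We bound $\operatorname{lct}_{n-1}$ from below with one hyperplane, compute $L(\varphi)$, and let Theorem 1 close the chain.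

On $H_0=\{z=0\}$ we have $\varphi|_{H_0}\ge q\log|xy|$ and, if $n>3$, $\varphi|_{H_0}\ge\log\max_j|w_j|$. For $0<c'<\frac1q$ and $0<c''<n-3$ (for $n=3$ put $c''=0$ and omit the second factor),
$$e^{-2(c'+c'')\varphi|_{H_0}}\le|xy|^{-2qc'}\,(\max_j|w_j|)^{-2c''}.$$
The first factor is integrable near $0$ in $(x,y)$ because $qc'<1$; the second is integrable in $w\in\mathbf C^{n-3}$ by (2). So $\operatorname{lct}_{n-1}(\varphi)\ge\operatorname{lct}(\varphi|_{H_0})\ge\frac1q+n-3$.

Next, $L(\varphi)=2qc$. On the $z$-axis $\varphi=2qc\log|z|$, so no $L<2qc$ is admissible. Conversely,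
$$2qc-(2q+c-1)=(2q-1)(c-1)\ge0,\tag{17}$$
so $|x|^{2qc}\le|x|^{2q+c-1}\le e^\varphi$. Also $|y|^{2qc}\le|y|^{2q}\le e^\varphi$, $|z|^{2qc}\le e^\varphi$ and $|w_j|^{2qc}\le|w_j|\le e^\varphi$. Hence $|Z|^{2qc}\le n^{qc}e^\varphi$, that is, $\varphi\ge2qc\log|Z|-O(1)$.

Now (7) and (16) give
$$\tfrac1q+n-3+\tfrac1{2qc}\ \le\ \operatorname{lct}_{n-1}(\varphi)+\tfrac1{2qc}\ \le\ \operatorname{lct}(\varphi)\ \le\ \tau=\tfrac1q+\tfrac1{2qc}+n-3.$$
The two ends agree, so all of these are equalities: $\operatorname{lct}_{n-1}(\varphi)=\frac1q+n-3$, and $\operatorname{lct}(\varphi)=\operatorname{lct}_{n-1}(\varphi)+\frac1{2qc}$. This also proves the equality statement in Theorem 1.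

**Step 3: $e_n(\varphi)\le8q^3c+qc(c-1)$.** We choose $n$ combinations of the generators with a computable colength. Let
$$f=\big(x^qy^q,\ x^{2q+c-1}+z^{2qc},\ y^{2q}+x^{2q-1}z^c,\ w_1,\dots,w_{n-3}\big).$$
Each component is a sum of generators, so $\log|f|\le\varphi+O(1)$. The zero set is $\{0\}$: on $x^qy^q=0$, if $x=0$, then $z^{2qc}=0$ and $y^{2q}=0$ (recall $2q-1\ge1$). If $y=0$, then $x^{2q-1}z^c=0$, so $x=0$ or $z=0$, and then $x^{2q+c-1}+z^{2qc}=0$ forces both to vanish. By (9) and (F3), $e_n(\varphi)\le e_n(\log|f|)=\dim\mathcal O_n/(f)$. The $w_j$ only eliminate variables. Splitting $x^qy^q$ into its $2q$ linear factors by (10),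
$$\dim\mathcal O_n/(f)=q\dim\mathbf C\{y,z\}/(z^{2qc},y^{2q})+q\dim\mathbf C\{x,z\}/(x^{2q+c-1}+z^{2qc},\,x^{2q-1}z^c).$$
The first dimension is $2qc\cdot2q=4q^2c$. For the second, split $x^{2q-1}z^c$ by (10): setting $x=0$ leaves $z^{2qc}$, setting $z=0$ leaves $x^{2q+c-1}$. So it equals
$$(2q-1)\,2qc+c(2q+c-1)=4q^2c+c(c-1).$$
In total
$$e_n(\varphi)\le q\cdot4q^2c+q\big[4q^2c+c(c-1)\big]=8q^3c+qc(c-1).\tag{18}$$

**Step 4: $e_{n-1}(\varphi)\ge q(4q+c-1)$.** We apply the Lemma. The hyperplane $H_a$ can be solved for $z$ as soon as the $z$-component of $a$ is nonzero, which holds for almost every $a$. So it suffices to prove $e_{n-1}(\varphi|_H)\ge q(4q+c-1)$ for every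
$$H=\{z=l_0+\gamma\cdot w\},\qquad l_0=\alpha x+\beta y.$$
Use coordinates $(x,y,w)$ on $H$, and put $N=\max(|x|^{2q+c-1},|xy|^q,|y|^{2q})$.

**Step 4(a): $\varphi|_H\le\log\max(N,|w_1|,\dots,|w_{n-3}|)+O(1)$.** This removes $z$. Only the generators $x^{2q-1}z^c$ and $z^{2qc}$ need an argument. For $k\ge1$ we have $|z|^k\le C(|l_0|^k+|w|^k)$ and $|w|^k\le|w|$ near $0$, so it suffices to bound $|x^{2q-1}l_0^c|$ and $|l_0|^{2qc}$ by $CN$. Let $K\geq 0$ be such that $|l_0|\le K\max(|x|,|y|)$.

* If $|x|\ge|y|$, then $|x^{2q-1}l_0^c|\le K^c|x|^{2q-1+c}\le K^cN$.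
* If $|x|\le|y|$ and $y\ne0$, then $|x^{2q-1}l_0^c|\le K^c|x|^{2q-1}|y|^c$, and
$$|x|^{2q-1}|y|^c=|xy|^q\,|x|^{q-1}|y|^{c-q}\le|xy|^q|y|^{q-1}|y|^{c-q}=|xy|^q|y|^{c-1}\le N.$$
* Finally $|x|^{2qc}\le|x|^{2q+c-1}$ by (17) and $|y|^{2qc}\le|y|^{2q}$, so $|l_0|^{2qc}\le CN$.

**Step 4(b): $N\le100\max(|g_1|,|g_2|)$ for $|x|,|y|\le1$, where $g_1=x^{2q+c-1}+y^{2q}$ and $g_2=x^qy^q$.** This replaces three monomials by two functions, so that (F3) applies. Put $X=x^{2q+c-1}$, $Y=y^{2q}$. Suppose $N>0$ and $|g_1|,|g_2|<N/100$. Then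
$$|XY|=|x|^{c-1}|xy|^{2q}=|x|^{c-1}|g_2|^2\le10^{-4}N^2.$$
Since $X=g_1-Y$ and $|X|\le N$,
$$|X|^2=|Xg_1-XY|\le(10^{-2}+10^{-4})N^2.$$
The same bound holds for $|Y|^2$, by symmetry. Hence $|X|$, $|Y|$ and $|g_2|$ are all smaller than $N$, which contradicts $N=\max(|X|,|g_2|,|Y|)$.

**Step 4(c): the colength.** By (a) and (b), $\varphi|_H\le\log|(g_1,g_2,w)|+O(1)$. By (b), $g_1=g_2=0$ forces $N=0$, so $x=y=0$, and the germ $(g_1,g_2,w)$ is finite. By (9) and (F3) on $H\cong\mathbf C^{n-1}$, then (10) applied to $g_2=x^qy^q$,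
$$e_{n-1}(\varphi|_H)\ge\dim\mathbf C\{x,y\}/(g_1,g_2)=q\cdot2q+q(2q+c-1)=q(4q+c-1).$$
The Lemma gives $e_{n-1}(\varphi)\ge q(4q+c-1)$.

**Step 5: the violation.** By (18) and Step 4,
$$\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ge\frac{q(4q+c-1)}{8q^3c+qc(c-1)}=\frac1{2qc}\cdot\frac{2q(4q+c-1)}{8q^2+c-1}=\frac\rho{2qc}.$$
Clearing denominators, $\rho>1$ is equivalent to $8q^2+2q(c-1)>8q^2+c-1$, that is, $(2q-1)(c-1)>0$, which holds for $q\ge1$, $c\ge2$. Therefore
$$\operatorname{lct}(\varphi)=\operatorname{lct}_{n-1}(\varphi)+\frac1{2qc}<\operatorname{lct}_{n-1}(\varphi)+\frac\rho{2qc}\le\operatorname{lct}_{n-1}(\varphi)+\frac{e_{n-1}(\varphi)}{e_n(\varphi)}.\qquad\square$$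

For the function (6), where $n=3$, $q=1$, $c=2$: $e_2\ge5$, $e_3\le18$, and $\operatorname{lct}(\varphi)=\frac54=\frac{45}{36}$, while $\operatorname{lct}_2(\varphi)+\frac{e_2(\varphi)}{e_3(\varphi)}\ge1+\frac5{18}=\frac{46}{36}$.

**Remark 1 (the upper bound that was needed for $n=3$).** Let $n=3$. All generators in (8) have ordinary degree at least $2q$, and $\varphi=2q\log|y|$ on the $y$-axis, so $e_1(\varphi)=2q$ by (3). With Step 4, $\frac{e_1}{e_2}+\frac1{e_1}\le\frac2{4q+c-1}+\frac1{2q}<\frac1{2q}+\frac1{2q}=\operatorname{lct}_2(\varphi)$. So the bound $\operatorname{lct}(\varphi|_H)\le\frac{e_1}{e_2}+\frac1{e_1}$, on which the two-dimensional argument would rely, fails for $H_0=\{z=0\}$: there $\operatorname{lct}(\varphi|_{H_0})=\frac1q$, because Step 2 gives $\frac1q\le\operatorname{lct}(\varphi|_{H_0})\le\operatorname{lct}_2(\varphi)=\frac1q$. For (6) the numbers are at most $\frac25+\frac12=\frac9{10}$, against $1$.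

**Remark 2 (the role of $x^{2q-1}z^c$).** Let $n=3$ and drop this generator: $\varphi_1=\log\max(N,|z|^{2qc})$. By Step 4(b) and $|g_1|,|g_2|\le2N$, $\varphi_1=\log|(g_1,g_2,z^{2qc})|+O(1)$, so $e_3(\varphi_1)=2qc\cdot q(4q+c-1)$ by (F3). On $z=l_0$ the restriction is $\log N+O(1)$, so the Lemma again gives $e_2(\varphi_1)\ge q(4q+c-1)$. Our estimate for $e_2/e_3$ is then only $\frac1{2qc}$, with no excess. The mixed generator keeps $e_3$ small and leaves our bound for $e_2$ unchanged.

## The admissible constants $\lambda$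

We prove Theorem 3.

**Case $n\ge3$, $\lambda\le0$.** The inequality follows from (12), since $\lambda e_{n-1}/e_n\le0$.

**Case $n\ge3$, $\lambda>0$.** We let $\rho$ become arbitrarily large. Take $c=8q^2+1$ in Theorem 2. Then
$$\rho=\frac{2q(4q+8q^2)}{16q^2}=q+\tfrac12,$$
so, as soon as $q+\frac12>1/\lambda$,
$$\lambda\,\frac{e_{n-1}(\varphi)}{e_n(\varphi)}\ \ge\ \lambda\big(q+\tfrac12\big)\frac1{2qc}\ >\ \frac1{2qc}=\operatorname{lct}(\varphi)-\operatorname{lct}_{n-1}(\varphi).$$
The inequality with constant $\lambda$ fails for this $\varphi$. So the set is exactly $(-\infty,0]$.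

**Case $n=2$.** By (11) the inequality holds with $\lambda=1$, hence with every $\lambda\le1$, because $e_1/e_2>0$. For $\varphi=\log|z|$ we have $\operatorname{lct}(\varphi)=2$, $\operatorname{lct}_1(\varphi)=1$ and $e_1/e_2=1$, so the inequality reads $2\ge1+\lambda$, and no $\lambda>1$ works. The set is $(-\infty,1]$. $\square$
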